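\title{Action accessible varieties of skew braces}

\begin{abstract}
We show that the variety of two-sided skew braces is action accessible, and that it is neither the largest nor a maximal action accessible subvariety of the variety of skew braces. In fact there is no largest action accessible subvariety. The tool is an elementary criterion: in a split extension with kernel $X$ and quotient $Q$, an element $q\in Q$ acts on $X$ by three bijections, the axioms of a skew brace determine how these behave under both operations of $Q$ with a single exception, and a variety is action accessible as soon as its identities control that exception.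
\end{abstract}

\section{Introduction}

A (left) \emph{skew brace} is a set $B$ with two group operations $+$ and $\circ$, neither assumed abelian, such that
\begin{equation}\label{eq:left}
a\circ(b+c)=a\circ b-a+a\circ c\qquad\text{for all }a,b,c\in B.
\end{equation}
Skew braces and the maps preserving both operations form a variety $\mathbf{Skb}$, which is a semi-abelian category. A skew brace is \emph{two-sided} if it also satisfies
\begin{equation}\label{eq:right}
(a+b)\circ c=a\circ c-c+b\circ c\qquad\text{for all }a,b,c\in B,
\end{equation}
and it is a \emph{brace} if $+$ is abelian.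

We recall action accessibility in the sense of Bourn and Janelidze. Let $\mathcal C$ be a pointed protomodular category, for instance a semi-abelian one. A \emph{split extension with kernel $X$} is a diagram
\[
E\colon\qquad X\xrightarrow{\ \iota\ }A\underset{s}{\overset{\pi}{\rightleftarrows}}Q
\]
in which $\pi s=1_Q$ and $\iota$ is a kernel of $\pi$. A \emph{morphism} from $E=(A,Q,\iota,\pi,s)$ to a split extension $E'=(A',Q',\iota',\pi',s')$ with the same kernel $X$ is a pair of morphisms $f\colon A\to A'$, $g\colon Q\to Q'$ with $f\iota=\iota'$, $\pi' f=g\pi$ and $fs=s'g$. The extension $E$ is \emph{faithful} if every split extension with kernel $X$ admits at most one morphism to $E$, and \emph{accessible} if it admits a morphism to some faithful split extension with kernel $X$. The category $\mathcal C$ is \emph{action accessible} if all of its split extensions are accessible. In this paper $\mathcal C$ is always a subvariety of $\mathbf{Skb}$, regarded as a full subcategory; kernels then have their ordinary meaning, and no further category theory is used.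

The case of groups, written additively, shows what these definitions measure. A split extension with kernel $X$ is a semidirect product $X\rtimes Q$, given by the action $\alpha\colon Q\to\operatorname{Aut}(X)$, $\alpha_q(x)=q+x-q$, and a morphism $E\to E'$ amounts to a homomorphism $g\colon Q\to Q'$ with $\alpha'_{g(q)}=\alpha_q$. If $\alpha'$ is injective, this equation determines $g$, so $E'$ is faithful. If $K=\ker\alpha\neq0$, then the inclusion and the zero map $K\to Q$ give two morphisms from $X\times K\rightleftarrows K$ to $E$, so $E$ is not faithful. Every extension maps to the faithful extension $X\rtimes(Q/K)$. Thus groups are action accessible because the elements of $Q$ that act trivially on $X$ form a normal subgroup, by which one can divide.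

It is known that $\mathbf{Skb}$ is not action accessible, so one asks which of its subvarieties are. The following problem comes from the work of Albano and Stefanelli \cite{AS}.

\medskip
\noindent\textbf{Problem.} \emph{Is the variety of two-sided skew braces action accessible? Is it the largest action accessible subvariety of $\mathbf{Skb}$, that is, is it action accessible and does it contain every action accessible subvariety of $\mathbf{Skb}$?}
\medskip

One is tempted to answer both questions positively. Groups (with $a\circ b=a+b$) and radical rings (with $a\circ b=a+b+ab$) are two-sided skew braces, and in both cases one can divide by the elements acting trivially (Example~\ref{ex:T}); what a general skew brace visibly lacks is the right-hand law \eqref{eq:right}. The answer to the first question is indeed yes, but the answer to the second is no. To state the results, put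
\[
\lambda_a(b)=-a+a\circ b,\qquad a*b=\lambda_a(b)-b,
\]
and let
\begin{itemize}
\item $\mathcal V_1$ be the variety of two-sided skew braces;
\item $\mathcal V_2$ be the variety of skew braces satisfying $\lambda_{a+b}(c)=\lambda_a\lambda_b(c)$;
\item $\mathcal B$ be the variety of braces;
\item $S$ be the brace on the additive group $\mathbb Z/2\times\mathbb Z/3$ with $\lambda_{(n,m)}(n',m')=(n',(-1)^nm')$, see Example~\ref{ex:basic}, and $\mathrm{HSP}(S)$ the variety it generates.
\end{itemize}

\begin{theorem}\label{thm:V1}
The variety $\mathcal V_1$ is action accessible.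
\end{theorem}

\begin{theorem}\label{thm:V2}
The variety $\mathcal V_2$ is action accessible, and $\mathcal V_2\not\subseteq\mathcal V_1$; indeed $S\in\mathcal V_2\setminus\mathcal V_1$. Hence $\mathcal V_1$ is not the largest action accessible subvariety of $\mathbf{Skb}$.
\end{theorem}

\begin{theorem}\label{thm:nolargest}
No action accessible subvariety of $\mathbf{Skb}$ contains both $\mathcal V_1$ and $\mathcal V_2$. Hence $\mathbf{Skb}$ has no largest action accessible subvariety. The same holds inside the variety of braces: no action accessible subvariety of $\mathcal B$ contains both $\mathcal V_1\cap\mathcal B$ and $\mathcal V_2\cap\mathcal B$, and $\mathcal B$ has no largest action accessible subvariety.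
\end{theorem}

\begin{theorem}\label{thm:join}
Let $\mathcal W\subseteq\mathcal V_2$ be a subvariety all of whose members have abelian $+$, such that $\mathcal V_1\cap\mathcal W$ satisfies the identity $a*b=0$. Then the join $\mathcal V_1\vee\mathcal W$ is action accessible. This applies to $\mathcal W=\mathrm{HSP}(S)$, and $\mathcal V_1\subsetneq\mathcal V_1\vee\mathrm{HSP}(S)$; so $\mathcal V_1$ is not maximal among the action accessible subvarieties of $\mathbf{Skb}$.
\end{theorem}

All four proofs rest on Section~\ref{sec:criterion}, which reduces accessibility to one question: is the action of $\lambda_{q+r}$ on $X$ determined by the actions of $q$ and of $r$? The law \eqref{eq:right} is one formula for $\lambda_{q+r}$, and the law defining $\mathcal V_2$ is another (Section~\ref{sec:two}). The two formulas cannot coexist in one action accessible variety (Section~\ref{sec:nolargest}), but they can be interpolated when the second is restricted to a subvariety that overlaps little with $\mathcal V_1$ (Section~\ref{sec:join}).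

\section{Skew braces and their varieties}\label{sec:prelim}

\subsection*{The maps $\lambda_a$}
Let $B$ be a skew brace and $0$ the identity of $+$. Setting $b=c=0$ in \eqref{eq:left} gives $a\circ0=a$, so $0$ is also the identity of $\circ$. We write $-a$ and $a^{-1}$ for the two inverses, and $1$ for an identity map. By definition $a\circ b=a+\lambda_a(b)$, and \eqref{eq:left} says that $\lambda_a(b+c)=\lambda_a(b)+\lambda_a(c)$. Moreover
\[
\lambda_a\lambda_b(c)=-\lambda_a(b)+\lambda_a(b\circ c)=-\lambda_a(b)-a+a\circ b\circ c=-(a\circ b)+a\circ b\circ c=\lambda_{a\circ b}(c),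
\]
and $\lambda_0=1$. So $a\mapsto\lambda_a$ is a homomorphism $(B,\circ)\to\operatorname{Aut}(B,+)$. An additive map $f$ between skew braces is a homomorphism if and only if $f(\lambda_a(b))=\lambda_{f(a)}(f(b))$ for all $a,b$. Conversely, $+$ and $\lambda$ suffice to build a skew brace.

\begin{lemma}\label{lem:construction}
Let $(B,+)$ be a group and let $\lambda\colon B\to\operatorname{Aut}(B,+)$ satisfy $\lambda_{a+\lambda_a(b)}=\lambda_a\lambda_b$ for all $a,b$. Then $a\circ b=a+\lambda_a(b)$ makes $B$ a skew brace.
\end{lemma}

\begin{proof}
Both $(a\circ b)\circ c$ and $a\circ(b\circ c)$ equal $a+\lambda_a(b)+\lambda_a\lambda_b(c)$. Taking $a=b=0$ in the hypothesis gives $\lambda_0=\lambda_0\lambda_0$, so $\lambda_0=1$ and $0$ is a two-sided identity. The element $\lambda_a^{-1}(-a)$ is a right inverse of $a$, and a monoid in which every element has a right inverse is a group. Finally $a\circ(b+c)=a+\lambda_a(b)+\lambda_a(c)=a\circ b-a+a\circ c$.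
\end{proof}

\begin{example}\label{ex:basic}
(a) Any group $(B,+)$ with $a\circ b=a+b$ is a two-sided skew brace with $\lambda_a=1$. These \emph{trivial} skew braces are the ones satisfying $a*b=0$.

(b) A \emph{radical ring} is an associative ring $B$, not assumed unital, in which the associative operation $u\circ v=u+v+uv$ is a group operation. This holds if $B$ is nilpotent, the inverse of $u$ being the finite sum $-u+u^2-u^3+\cdots$. Both sides of \eqref{eq:left} equal $a+b+c+ab+ac$, and both sides of \eqref{eq:right} equal $a+b+c+ac+bc$, so $B$ is a two-sided brace, with $\lambda_u(v)=v+uv$ and $u*v=uv$.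

(c) In $S$, the map $\lambda_u$ depends only on the first coordinate $n$ of $u$, through the sign $(-1)^n$, and for $u=(n,m)$, $v=(n',m')$ both $u+v$ and $u+\lambda_u(v)$ have first coordinate $n+n'$. Hence $\lambda_{u+\lambda_u(v)}=\lambda_u\lambda_v=\lambda_{u+v}$. So $S$ is a brace by Lemma~\ref{lem:construction}, and $S\in\mathcal V_2$.
\end{example}

\subsection*{Ideals}
An \emph{ideal} of $B$ is a subset $I$ that is a normal subgroup of $(B,+)$ and of $(B,\circ)$ and satisfies $\lambda_a(I)\subseteq I$ for all $a\in B$. Then $\lambda_a(I)=I$, because $\lambda_a^{-1}=\lambda_{a^{-1}}$, so $a\circ I=a+I$ and $B/I$ is a skew brace. The ideals are exactly the kernels of homomorphisms.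

\subsection*{Varieties}
A \emph{term} is an expression built from variables by $+$, $-$, $0$, $\circ$ and ${}^{-1}$; an \emph{identity} is an equation between terms; a \emph{subvariety} of $\mathbf{Skb}$ is the class of skew braces satisfying a given set of identities. We use these textbook facts. Subvarieties are closed under homomorphic images, sub-skew braces and products. The variety $\mathrm{HSP}(S)$ generated by $S$ is defined by the identities that hold in $S$. The join $\mathcal V\vee\mathcal V'$, the smallest subvariety containing $\mathcal V$ and $\mathcal V'$, is defined by the identities that hold in both. In the free object of $\mathcal V$ on a set of variables, every element is represented by a term, and two terms represent the same element exactly when their equality is an identity of $\mathcal V$.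

A split extension lies in a subvariety $\mathcal V$ when its middle object $A$ does. Faithfulness is tested against the extensions in $\mathcal V$ and so depends a priori on $\mathcal V$; nevertheless accessibility is inherited downwards.

\begin{proposition}\label{prop:down}
If $\mathcal V'\subseteq\mathcal V$ are subvarieties of $\mathbf{Skb}$ and $\mathcal V$ is action accessible, then so is $\mathcal V'$.
\end{proposition}

\begin{proof}
Let $E=(A,Q,\iota,\pi,s)$ be a split extension in $\mathcal V'$ and $(f,g)$ a morphism to an extension $E'=(A',Q',\iota',\pi',s')$ that is faithful in $\mathcal V$. From $\pi'f=g\pi$ and $s'g=fs$ we see that $\pi'$ and $s'$ restrict to maps between $f(A)$ and $g(Q)$, and $\iota'(X)=f\iota(X)\subseteq f(A)$. So we obtain a split extension $E''$ with kernel $X$ and middle object $f(A)\in\mathcal V'$, and a morphism $E\to E''$. Two morphisms into $E''$ with the same source become equal after composition with the inclusion $E''\to E'$, so they are equal.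
\end{proof}

\section{A criterion for accessibility}\label{sec:criterion}

\subsection*{How $Q$ acts on $X$}
Let $E=(A,Q,\iota,\pi,s)$ be a split extension of skew braces with kernel $X$. We identify $X$ with the ideal $\iota(X)$ and $Q$ with the sub-skew brace $s(Q)$ of $A$. Every $a\in A$ can be written uniquely as $a=x+q$, and uniquely as $a=x'\circ q$, with $x,x'\in X$ and $q\in Q$: necessarily $q=\pi(a)$, $x=a-q$ and $x'=a\circ q^{-1}$.

To imitate the argument for groups we need the data that play the role of the action, that is, data that recover $A$ from $X$ and $Q$. The group $(A,+)$ is recovered from additive conjugation, the group $(A,\circ)$ from multiplicative conjugation, and one must know how the two decompositions of $a$ are related. It is convenient to encode this in three maps $X\to X$, for each $q\in Q$: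
\[
\alpha_q(x)=q+x-q,\qquad\lambda_q(x)=-q+q\circ x,\qquad\sigma_q(x)=x\circ q-q,
\]
and to put $T_q=(\alpha_q,\lambda_q,\sigma_q)$. Applying $\pi$ shows that the values lie in $X$. The maps are bijections of $X$, with inverses $\alpha_{-q}$, $\lambda_{q^{-1}}$ and $y\mapsto(y+q)\circ q^{-1}$, and $T_0=(1,1,1)$. The map $\sigma_q$ translates between the decompositions: $x\circ q=\sigma_q(x)+q$. Multiplicative conjugation is determined by $T_q$. Indeed, put
\[
\tau_q=\alpha_q\lambda_q,\quad\text{so }\tau_q(x)=q\circ x-q,\qquad\text{and}\qquad\beta_q(x)=q\circ x\circ q^{-1}.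
\]
From $q\circ x=\beta_q(x)\circ q$ we get $\tau_q=\sigma_q\beta_q$, that is, $\beta_q=\sigma_q^{-1}\tau_q$.

\begin{lemma}\label{lem:morphism}
Let $E'=(A',Q',\dots)$ and $E=(A,Q,\dots)$ be split extensions with kernel $X$, with triples $T'$ and $T$, and let $g\colon Q'\to Q$ be a homomorphism. There is a morphism $(f,g)\colon E'\to E$ if and only if $T_{g(q)}=T'_q$ for all $q\in Q'$. In that case $f$ is unique, namely $f(x+q)=x+g(q)$.
\end{lemma}

\begin{proof}
If $(f,g)$ is a morphism, then $f$ is the identity on $X$ and equals $g$ on $Q'$, which gives the formula for $f$. Applying $f$ to the elements $q+x-q$, $-q+q\circ x$ and $x\circ q-q$ of $X$ gives $T'_q=T_{g(q)}$.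

Conversely, assume $T_{g(q)}=T'_q$ for all $q$ and define $f$ by the formula. Then $f$ is the identity on $X$, equals $g$ on $Q'$ and satisfies $\pi f=g\pi'$, so it remains to see that $f$ is a homomorphism. Let $x,y\in X$ and $q,r\in Q'$. Since $(x+q)+(y+r)=(x+\alpha'_q(y))+(q+r)$, the map $f$ sends this sum to $x+\alpha_{g(q)}(y)+g(q)+g(r)=(x+g(q))+(y+g(r))$. Next,
\[
f(x\circ q)=f(\sigma'_q(x)+q)=\sigma_{g(q)}(x)+g(q)=x\circ g(q).
\]
Since $(x\circ q)\circ(y\circ r)=(x\circ\beta'_q(y))\circ(q\circ r)$ and $\beta'_q=\beta_{g(q)}$, the map $f$ sends this product to $x\circ\beta_{g(q)}(y)\circ g(q)\circ g(r)=(x\circ g(q))\circ(y\circ g(r))$.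
\end{proof}

\subsection*{Dividing by the elements that act trivially}
Define an equivalence relation on $Q$ and its class of $0$ by
\[
R_E=\{(q,q')\in Q\times Q: T_q=T_{q'}\},\qquad K=\{k\in Q:T_k=(1,1,1)\}.
\]
We want to pass to $Q/R_E$. For groups this is possible because $q\mapsto\alpha_q$ is a homomorphism. For skew braces it is possible when $R_E$ is \emph{closed} under $+$ and $\circ$ as a subset of $Q\times Q$, that is, when $T_{q+r}$ and $T_{q\circ r}$ depend only on $T_q$ and $T_r$.

\begin{example}\label{ex:T}
(a) If $A$ is trivial, then $T_q=(\alpha_q,1,1)$ and we are in the case of groups treated in the introduction.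

(b) If $A$ is a radical ring, then $\alpha_q=1$, $\lambda_q(x)=x+qx$ and $\sigma_q(x)=x+xq$. So $T_q$ records the left and right multiplications by $q$ on $X$, and $K$ is the two-sided annihilator of $X$ in $Q$. The equations
\[
(q+r)x=qx+rx,\qquad (q\circ r)x=qx+rx+q(rx),
\]
and their mirror images $x(q+r)=xq+xr$, $x(q\circ r)=xq+xr+(xq)r$, show that $R_E$ is closed under both operations. The first of them reads $\lambda_{q+r}=\lambda_q+\lambda_r-1$; it uses right distributivity.

(c) Let $A=S$, $X=0\times\mathbb Z/3$ and $Q=\mathbb Z/2\times0$. Then $\alpha_q=1$, and $\sigma_q(x)=x+\lambda_x(q)-q=x$. For $q=(1,0)$ the map $\lambda_q$ is $x\mapsto-x$. So $R_E$ is the diagonal. Here $\lambda_{q+q}=\lambda_q\lambda_q=1$, whereas the rule in (b) would give $\lambda_q+\lambda_q-1=-3=0$ on $X$.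
\end{example}

\begin{lemma}\label{lem:quotient}
Let $\mathcal V$ be a subvariety of $\mathbf{Skb}$ containing $A$.
\begin{enumerate}
\item If $R_E$ is the diagonal, then $E$ is faithful in $\mathcal V$.
\item If $R_E$ is closed under $+$ and $\circ$, then $E$ is accessible in $\mathcal V$.
\end{enumerate}
\end{lemma}

\begin{proof}
(1) Let $(f_i,g_i)\colon E'\to E$, $i=1,2$, be morphisms. By Lemma~\ref{lem:morphism}, $T_{g_1(q)}=T'_q=T_{g_2(q)}$, so $g_1=g_2$, and then $f_1=f_2$.

(2) Both operations descend to $Q/R_E$. Each makes it a group, since the class of $0$ is an identity and the class of an inverse is an inverse, and \eqref{eq:left} is inherited. So $Q\to Q/R_E$ is a homomorphism of skew braces with kernel $K$. Thus $K$ is an ideal of $Q$, and the classes of $R_E$ are the cosets $q+K$.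

We show that $K$ is an ideal of $A$. For $k\in K$ and $x\in X$, the equalities $\sigma_k=1$, $\alpha_k=1$, $\lambda_k=1$ give in turn $x\circ k=x+k=k+x=k\circ x$. Hence
\[
x+k-x=k,\qquad x\circ k\circ x^{-1}=k,\qquad\lambda_x(k)=k.
\]
Additive conjugation by $x+q$ is conjugation by $q$, which preserves $K$, followed by conjugation by $x$, which fixes $K$ pointwise. The same holds for multiplicative conjugation by $x\circ q$, and for $\lambda_{x\circ q}=\lambda_x\lambda_q$. Since $A=X+Q=X\circ Q$, the set $K$ is an ideal of $A$.

The maps $\pi$ and $s$ induce $A/K\rightleftarrows Q/K$. The kernel of $A/K\to Q/K$ is $\pi^{-1}(K)/K=(X+K)/K$, and $X\to(X+K)/K$ is an isomorphism because $X\cap K=0$. So we have a split extension $E/K$ with kernel $X$, lying in $\mathcal V$, and the quotient maps form a morphism $E\to E/K$. By Lemma~\ref{lem:morphism}, the triple of $q+K$ in $E/K$ is $T_q$. If $q+K$ and $q'+K$ have the same triple, then $(q,q')\in R_E$, so $q+K=q'+K$. Thus $R_{E/K}$ is the diagonal, and $E/K$ is faithful by~(1).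
\end{proof}

\subsection*{Five formulas out of six}
Closure of $R_E$ asks for six things: each of $\alpha,\lambda,\sigma$ at each of $q+r$ and $q\circ r$ must be determined by $T_q$ and $T_r$. The axioms of a skew brace provide five.

\begin{lemma}\label{lem:five}
In every split extension of skew braces, for $q,r\in Q$ and $x\in X$,
\begin{align*}
&\alpha_{q+r}=\alpha_q\alpha_r, && \sigma_{q+r}(x)=\sigma_q(x)+\alpha_q\bigl(-x+\sigma_r(x)\bigr),\\
&\alpha_{q\circ r}=\alpha_q\lambda_q\alpha_r\lambda_q^{-1}, && \sigma_{q\circ r}=\tau_q\sigma_r\tau_q^{-1}\sigma_q, && \lambda_{q\circ r}=\lambda_q\lambda_r.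
\end{align*}
In particular $R_E$ is always closed under $\circ$.
\end{lemma}

\begin{proof}
The formula for $\alpha_{q+r}$ is immediate and the one for $\lambda_{q\circ r}$ was proved in Section~\ref{sec:prelim}. By \eqref{eq:left},
\[
\sigma_{q+r}(x)=x\circ q-x+x\circ r-r-q=(x\circ q-q)+q+\bigl(-x+\sigma_r(x)\bigr)-q.
\]
Since $q\circ r=q+\lambda_q(r)$ with $\lambda_q(r)\in Q$, we have $\alpha_{q\circ r}=\alpha_q\alpha_{\lambda_q(r)}$, and
\[
\alpha_{\lambda_q(r)}(x)=\lambda_q(r)+x-\lambda_q(r)=\lambda_q\bigl(r+\lambda_q^{-1}(x)-r\bigr)=\lambda_q\alpha_r\lambda_q^{-1}(x).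
\]
Finally let $y=q^{-1}\circ x\circ q=\beta_q^{-1}(x)=\tau_q^{-1}\sigma_q(x)$. Then
\[
x\circ q\circ r=q\circ(y\circ r)=q\circ(\sigma_r(y)+r)=q\circ\sigma_r(y)-q+q\circ r,
\]
so $\sigma_{q\circ r}(x)=q\circ\sigma_r(y)-q=\tau_q\sigma_r(y)$.
\end{proof}

The missing entry is $\lambda_{q+r}$. It involves $(q+r)\circ x$, a sum to the left of $\circ$, to which \eqref{eq:left} does not apply.

\begin{corollary}\label{cor:criterion}
Let $\mathcal V$ be a subvariety of $\mathbf{Skb}$. Suppose that in every split extension in $\mathcal V$, for all $q,q',r\in Q$ with $T_q=T_{q'}$, one has on $X$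
\[
\lambda_{q+r}=\lambda_{q'+r}\qquad\text{and}\qquad\lambda_{r+q}=\lambda_{r+q'}.
\]
Then $\mathcal V$ is action accessible.
\end{corollary}

\begin{proof}
Together with the first line of Lemma~\ref{lem:five}, the hypothesis gives $T_{q+r}=T_{q'+r}$ and $T_{r+q}=T_{r+q'}$ whenever $T_q=T_{q'}$. If $T_q=T_{q'}$ and $T_r=T_{r'}$, then $T_{q+r}=T_{q'+r}=T_{q'+r'}$, so $R_E$ is closed under $+$. It is closed under $\circ$ by Lemma~\ref{lem:five}. Apply Lemma~\ref{lem:quotient}.
\end{proof}

The criterion changes one summand at a time. This form is needed in Section~\ref{sec:join}, where we use a formula for $\lambda_{q+r}$ that involves $q$ only through $T_q$ but involves $r$ through an unknown term.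

\section{Two formulas for $\lambda_{q+r}$}\label{sec:two}

Consider the term
\[
\Lambda(q,r,x)=-r+\lambda_q(x)-x+r+\lambda_r(x).
\]
If $+$ is abelian, it equals $\lambda_q(x)+\lambda_r(x)-x$, the rule of Example~\ref{ex:T}(b). In a split extension, for $q,r\in Q$ and $x\in X$,
\begin{equation}\label{eq:LambdaT}
\Lambda(q,r,x)=\alpha_r^{-1}\bigl(\lambda_q(x)-x\bigr)+\lambda_r(x),
\end{equation}
which depends on $q$ and $r$ only through $T_q$ and $T_r$.

\begin{proof}[Proof of Theorem~\ref{thm:V1}]
In a two-sided skew brace, \eqref{eq:right} gives, for all elements $q,r,x$,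
\begin{equation}\label{eq:twosided}
\lambda_{q+r}(x)=-r-q+(q+r)\circ x=-r-q+q\circ x-x+r\circ x=\Lambda(q,r,x),
\end{equation}
where the last step uses $r\circ x=r+\lambda_r(x)$. By \eqref{eq:LambdaT}, in a split extension in $\mathcal V_1$ the restriction of $\lambda_{q+r}$ to $X$ depends only on $T_q$ and $T_r$. Corollary~\ref{cor:criterion} applies.
\end{proof}

Adding $q+r$ on the left of the identity $\lambda_{q+r}(x)=\Lambda(q,r,x)$ returns \eqref{eq:right}, so two-sidedness is precisely this formula for the missing entry. The criterion, however, accepts any formula in $T_q$ and $T_r$.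

\begin{proof}[Proof of Theorem~\ref{thm:V2}]
In $\mathcal V_2$ we have $\lambda_{q+r}=\lambda_q\lambda_r$, which on $X$ depends only on $T_q$ and $T_r$, so Corollary~\ref{cor:criterion} applies. We have $S\in\mathcal V_2$ by Example~\ref{ex:basic}(c). In $S$ take $a=b=(1,0)$ and $c=(0,1)$. Then $(a+b)\circ c=c=(0,1)$, while $a\circ c=b\circ c=(1,-1)$ and
\[
a\circ c-c+b\circ c=(1,-1)-(0,1)+(1,-1)=(0,0).
\]
So $S\notin\mathcal V_1$.
\end{proof}

Theorems~\ref{thm:V1} and~\ref{thm:V2} answer the two questions of the problem: yes to the first, no to the second.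

\section{No largest action accessible subvariety}\label{sec:nolargest}

We construct a split extension that is not accessible in any subvariety, and then obtain its middle object from a member of $\mathcal V_1$ and a member of $\mathcal V_2$. Fix an odd prime $p$.

\subsection*{An extension that is not accessible}
By Lemmas~\ref{lem:quotient} and~\ref{lem:five}, we need an extension in which the homomorphism $q\mapsto\lambda_q|_X$ on $(Q,\circ)$ has fibers that are not compatible with $+$. Let $Q$ be the nilpotent ring $z\mathbb F_p[z]/(z^3)$, and write $(a,b)$ for $az+bz^2$, so that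
\[
(a,b)\circ(a',b')=(a+a',\,b+b'+aa').
\]
The map $q\mapsto1+q$ turns $\circ$ into multiplication, and the truncated logarithm of $1+az+bz^2$ is $az+(b-\frac12a^2)z^2$. This suggests the function $\chi(a,b)=b-\frac12a^2$, which is a homomorphism $(Q,\circ)\to(\mathbb F_p,+)$:
\[
(b+b'+aa')-\tfrac12(a+a')^2=(b-\tfrac12a^2)+(b'-\tfrac12a'^2).
\]
With respect to $+$ it is quadratic. We let $Q$ act on a plane $X$ through $\chi$.

Let $A_p=\mathbb F_p^4$ with the usual addition and
\[
\lambda_{(a,b,c,d)}(a',b',c',d')=\bigl(a',\ b'+aa',\ c',\ d'+\chi(a,b)\,c'\bigr).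
\]
Thus $\lambda_{(a,b,c,d)}=L(a,\chi(a,b))$, where the linear maps $L(i,j)(a',b',c',d')=(a',b'+ia',c',d'+jc')$ satisfy $L(i,j)L(i',j')=L(i+i',j+j')$ and $L(0,0)=1$. The first two coordinates of $u+\lambda_u(u')$ are those of $(a,b)\circ(a',b')$, and both $a$ and $\chi$ are additive along $\circ$. So $\lambda_{u+\lambda_u(u')}=\lambda_u\lambda_{u'}$, and $A_p$ is a brace by Lemma~\ref{lem:construction}. The projection $(a,b,c,d)\mapsto(a,b)$ is a homomorphism onto $Q$, split by the homomorphism $(a,b)\mapsto(a,b,0,0)$, with kernel $X=\{(0,0,c,d)\}$, whose elements we write as $(c,d)$. Call this split extension $E_p$.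

In $E_p$ we have $\alpha_q=1$ because $+$ is abelian, and $\sigma_q(x)=x+\lambda_x(q)-q=x$ because $\lambda_x=1$ for $x\in X$, while $\lambda_q(c,d)=(c,d+\chi(q)c)$. Hence
\begin{equation}\label{eq:parabola}
T_q=T_{q'}\iff\chi(q)=\chi(q').
\end{equation}
The classes of $R_{E_p}$ are the parabolas $b=\frac12a^2+\text{const}$. The class $K$ of $0$ contains $(1,\frac12)$ but not $(1,\frac12)+(1,\frac12)=(2,1)$, so $R_{E_p}$ is not closed under $+$. This only shows that Lemma~\ref{lem:quotient} does not apply. To exclude every faithful target we use the symmetry of the parabolas, which gives a second morphism out of $E_p$.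

\begin{lemma}\label{lem:notacc}
The extension $E_p$ is not accessible in any subvariety of $\mathbf{Skb}$ containing $A_p$.
\end{lemma}

\begin{proof}
The map $\gamma(a,b)=(-a,b)$ is additive and preserves $\circ$, because $(-a)(-a')=aa'$, and $\chi\gamma=\chi$. By \eqref{eq:parabola} and Lemma~\ref{lem:morphism} there is a morphism $(\varphi,\gamma)\colon E_p\to E_p$. Suppose that $(f,g)\colon E_p\to E'$ is a morphism to a faithful extension, with triples $T'$. Then $(f\varphi,g\gamma)$ is a morphism with the same source and target, so $g=g\gamma$. Hence $g(1,0)=g(-1,0)$, so $g(2,0)=0$. As $p$ is odd, $(1,0)$ is an additive multiple of $(2,0)$, so $g(1,0)=0$. From $(1,0)\circ(1,0)=(2,1)$ we get $g(2,1)=0$, and therefore $g(0,1)=g(2,1)-g(2,0)=0$. By Lemma~\ref{lem:morphism}, $T_{(0,1)}=T'_{0}=(1,1,1)=T_{(0,0)}$. This contradicts \eqref{eq:parabola}, since $\chi(0,1)=1\neq0$.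
\end{proof}

In particular, Lemma~\ref{lem:notacc} recovers the fact that $\mathbf{Skb}$ is not action accessible.

\subsection*{The brace $A_p$ lies in the join}
We want to realize the coefficient $b-\frac12a^2$ as the difference of a coefficient $b$ that occurs in a radical ring and a coefficient $\frac12a^2$ that occurs in a member of $\mathcal V_2$. Let $M=\mathbb F_p^3$ with coordinates $(c,e,d)$, and let $N(c,e,d)=(0,c,e)$, so $N^2(c,e,d)=(0,0,c)$ and $N^3=0$. The group $(Q,\circ)$ acts on $M$ in two ways: by $1+aN+bN^2$, and by the exponential $1+aN+\frac12a^2N^2$. The first is affine in $(a,b)$, as the rule \eqref{eq:twosided} requires; the second is multiplicative in $a$, as $\mathcal V_2$ requires. Their difference is $\chi(a,b)N^2$.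

\begin{lemma}\label{lem:injoin}
There are braces $B_1\in\mathcal V_1$ and $B_2\in\mathcal V_2$ such that $A_p$ is a quotient of a sub-skew brace of $B_1\times B_2$. In particular $A_p\in\mathcal V_1\vee\mathcal V_2$.
\end{lemma}

\begin{proof}
\emph{The brace $B_1$.} Since $N^3=0$, letting $z$ act as $N$ makes $M$ a left module over the ring $Q$. On $B_1=Q\oplus M$ define the bilinear product $(q,m)(q',m')=(qq',qm')$. Both bracketings of a triple product equal $(qq'q'',qq'm'')$, so the product is associative, and products of four elements vanish because products of three elements of $Q$ do. By Example~\ref{ex:basic}(b), $B_1$ is a two-sided brace with $\lambda_u(u')=u'+uu'$. In coordinates $u=(a,b,c,e,d)$,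
\[
\lambda_u(u')=(a',\ b'+aa',\ c',\ e'+ac',\ d'+ae'+bc').
\]

\emph{The brace $B_2$.} Put $\varepsilon_a=1+aN+\frac12a^2N^2$. Then $\varepsilon_0=1$ and
\[
\varepsilon_a\varepsilon_{a'}=1+(a+a')N+\bigl(\tfrac12a^2+aa'+\tfrac12a'^2\bigr)N^2=\varepsilon_{a+a'}.
\]
On $B_2=\mathbb F_p\oplus M$ put $\lambda_{(a,m)}(a',m')=(a',\varepsilon_am')$. Both $u+u'$ and $u+\lambda_u(u')$ have first coordinate $a+a'$, so $B_2$ is a brace by Lemma~\ref{lem:construction} and $B_2\in\mathcal V_2$. In coordinates $u=(a,c,e,d)$,
\[
\lambda_u(u')=(a',\ c',\ e'+ac',\ d'+ae'+\tfrac12a^2c').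
\]

\emph{The subquotient.} Let $C\subseteq B_1\times B_2$ consist of the pairs whose $a$-, $c$- and $e$-coordinates agree, and write its elements as $(a,b,c,e,d_1,d_2)$. It is an additive subgroup. The two displayed formulas give the same values $a'$, $c'$, $e'+ac'$ in these coordinates, so $\lambda_u(u')\in C$ for $u,u'\in C$. Hence $C$ is closed under $\circ$, and being finite it is a subgroup for $\circ$. So $C$ is a sub-skew brace. The map
\[
\psi\colon C\to A_p,\qquad(a,b,c,e,d_1,d_2)\mapsto(a,b,c,d_1-d_2),
\]
is additive and surjective. The last two coordinates of $\lambda_u(u')$ are $d_1'+ae'+bc'$ and $d_2'+ae'+\frac12a^2c'$, with difference $d_1'-d_2'+\chi(a,b)c'$, and its first three coordinates are $a'$, $b'+aa'$, $c'$. So $\psi(\lambda_u(u'))=\lambda_{\psi(u)}(\psi(u'))$, and $\psi$ is a surjective homomorphism.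
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:nolargest}]
A subvariety containing $\mathcal V_1\cap\mathcal B$ and $\mathcal V_2\cap\mathcal B$ contains $B_1$ and $B_2$, hence $A_p$ by Lemma~\ref{lem:injoin}, so it is not action accessible by Lemma~\ref{lem:notacc}. This proves the two statements on containment. A largest action accessible subvariety of $\mathbf{Skb}$ would contain $\mathcal V_1$ and $\mathcal V_2$, by Theorems~\ref{thm:V1} and~\ref{thm:V2}. A largest action accessible subvariety of $\mathcal B$ would contain $\mathcal V_1\cap\mathcal B$ and $\mathcal V_2\cap\mathcal B$, which are action accessible by Proposition~\ref{prop:down}. Both are impossible.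
\end{proof}

\section{Enlarging the variety of two-sided skew braces}\label{sec:join}

Let $\mathcal W$ be as in Theorem~\ref{thm:join} and $\mathcal V=\mathcal V_1\vee\mathcal W$. A member of $\mathcal V$ need not lie in $\mathcal V_1$ or in $\mathcal W$, so we cannot argue by cases; we need a single formula for $\lambda_{q+r}$ that is an identity of both varieties. We first measure how far the rule of $\mathcal W$ is from the two-sided rule \eqref{eq:twosided}.

\begin{lemma}\label{lem:defect}
Every brace in $\mathcal V_2$ satisfies
\[
\lambda_{q+r}(x)=\lambda_{r+q}(x)=q*(r*x)+\Lambda(q,r,x),\qquad\Lambda(q,r,x)=\Lambda(r,q,x).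
\]
\end{lemma}

\begin{proof}
As $+$ is abelian, $q+r=r+q$, both values of $\Lambda$ equal $\lambda_q(x)+\lambda_r(x)-x$, and
\[
q*(r*x)=(\lambda_q-1)(\lambda_r-1)(x)=\lambda_q\lambda_r(x)-\lambda_q(x)-\lambda_r(x)+x.
\]
The sum of the two is $\lambda_q\lambda_r(x)=\lambda_{q+r}(x)$.
\end{proof}

So the correction to $\Lambda$ is $q*0$ in $\mathcal V_1$ and $q*(r*x)$ in $\mathcal W$. The two cases merge if there is a term $t(r,x)$, not involving $q$, with
\begin{equation}\label{eq:term}
t(r,x)=0\ \text{ in }\mathcal V_1,\qquad t(r,x)=r*x\ \text{ in }\mathcal W.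
\end{equation}
Such a term forces $r*x=0$ in $\mathcal V_1\cap\mathcal W$, which is the hypothesis of the theorem. For $\mathrm{HSP}(S)$ it can be written down.

\begin{example}\label{ex:S}
Let $\mathcal W=\mathrm{HSP}(S)$. Its members are braces in $\mathcal V_2$, because $S$ is. For $a=(n,m)$ and $b=(n',m')$ in $S$ we have $a*b=(0,\eta m')$ with $\eta=(-1)^n-1\in\{0,-2\}=\{0,1\}$ in $\mathbb Z/3$. Since $\eta^2=\eta$, the identity $a*(a*b)=a*b$ holds in $S$, hence in $\mathcal W$. Put
\[
t(r,x)=\lambda_{r+r}(x)-\Lambda(r,r,x).
\]
In $\mathcal V_1$ this is $0$ by \eqref{eq:twosided}. In $\mathcal W$ it is $r*(r*x)=r*x$ by Lemma~\ref{lem:defect}. So \eqref{eq:term} holds, and $\mathcal V_1\cap\mathcal W$ satisfies $r*x=0$.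
\end{example}

In general the term comes from a free object.

\begin{lemma}\label{lem:term}
If $\mathcal V_1\cap\mathcal W$ satisfies $a*b=0$, then there is a term $t(r,x)$ satisfying \eqref{eq:term}.
\end{lemma}

\begin{proof}
Let $F$ be the free object of $\mathcal V$ on $r,x$, and let $I_1$, $I_2$ be the kernels of the canonical surjections from $F$ onto the free objects of $\mathcal V_1$ and of $\mathcal W$ on $r,x$. The set $I_1+I_2$ is a normal subgroup of $(F,+)$ and is invariant under every $\lambda_a$. It equals $I_1\circ I_2$, because $i+j=i\circ\lambda_i^{-1}(j)$ and $i\circ j=i+\lambda_i(j)$, so it is also a normal subgroup of $(F,\circ)$. Thus $I_1+I_2$ is an ideal. The quotient $F/(I_1+I_2)$ is a quotient of both $F/I_1\in\mathcal V_1$ and $F/I_2\in\mathcal W$, so it lies in $\mathcal V_1\cap\mathcal W$. By hypothesis $r*x\in I_1+I_2$, say $r*x=i+j$ with $i\in I_1$, $j\in I_2$. Let $t(r,x)$ be a term representing $i$. It represents $0$ in the free object $F/I_1$ of $\mathcal V_1$, and it represents the same element as $r*x$ in the free object $F/I_2$ of $\mathcal W$. This is \eqref{eq:term}.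
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:join}]
Let $t$ be as in Lemma~\ref{lem:term}. We claim that $\mathcal V$ satisfies the identities
\begin{gather}
t(r,0)=0,\label{eq:t0}\\
\lambda_{q+r}(x)=q*t(r,x)+\Lambda(q,r,x),\qquad\lambda_{r+q}(x)=q*t(r,x)+\Lambda(r,q,x).\label{eq:interp}
\end{gather}
It suffices to check them in $\mathcal V_1$ and in $\mathcal W$. In $\mathcal V_1$ we have $t=0$ and $q*0=0$, so \eqref{eq:t0} holds and \eqref{eq:interp} consists of two instances of \eqref{eq:twosided}. In $\mathcal W$ we have $t(r,x)=r*x$, so \eqref{eq:t0} reads $r*0=0$, and \eqref{eq:interp} is Lemma~\ref{lem:defect}; this is where we use that $\mathcal W$ consists of braces in $\mathcal V_2$.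

Now take a split extension in $\mathcal V$, elements $q,q',r\in Q$ with $T_q=T_{q'}$, and $x\in X$. Let $w=t(r,x)$. Then $\pi(w)=t(r,0)=0$ by \eqref{eq:t0}, so $w\in X$, and $w$ does not depend on $q$. By \eqref{eq:interp} and \eqref{eq:LambdaT},
\begin{align*}
\lambda_{q+r}(x)&=\lambda_q(w)-w+\alpha_r^{-1}\bigl(\lambda_q(x)-x\bigr)+\lambda_r(x),\\
\lambda_{r+q}(x)&=\lambda_q(w)-w+\alpha_q^{-1}\bigl(\lambda_r(x)-x\bigr)+\lambda_q(x).
\end{align*}
On the right, $q$ enters only through $\lambda_q$ and $\alpha_q^{-1}$ applied to elements of $X$, so the values do not change when $q$ is replaced by $q'$. By Corollary~\ref{cor:criterion}, $\mathcal V$ is action accessible.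

The variety $\mathrm{HSP}(S)$ satisfies the hypotheses by Example~\ref{ex:S}, and $S\notin\mathcal V_1$ by Theorem~\ref{thm:V2}. So $\mathcal V_1\vee\mathrm{HSP}(S)$ is action accessible and properly contains $\mathcal V_1$.
\end{proof}

\begin{remark}
The hypothesis on $\mathcal V_1\cap\mathcal W$ cannot be dropped. Let $\mathcal W=\mathrm{HSP}(B_2)$, with $B_2$ as in Lemma~\ref{lem:injoin}. It consists of braces in $\mathcal V_2$, but $\mathcal V_1\vee\mathcal W$ contains $A_p$ and is not action accessible. The hypothesis fails on the common quotient along which $B_1$ and $B_2$ were glued: the nilpotent ring $\mathbb F_p^3$ with product $(a,c,e)(a',c',e')=(0,0,ac')$ is the image of $B_2$ under $(a,c,e,d)\mapsto(a,c,e)$, it is two-sided, and in it $(1,0,0)*(0,1,0)=(0,0,1)\neq0$.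
\end{remark}

\begin{thebibliography}{9}

\bibitem{AS}
Andrea Albano and Paola Stefanelli, \emph{Action accessibility in the variety of skew braces}, arXiv:2605.30097 (2026).

\end{thebibliography}
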